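\title{Finding a Hidden Goal from Distance Predictions:\\ Linear Overhead in Graphs of Bounded Doubling Dimension}

\begin{abstract}
An agent knows a connected unweighted graph, a root $r$, and at every vertex a prediction of the distance to a hidden goal $g$, which it recognizes only on arrival. Let $\mathcal E$ be the set of vertices whose prediction is wrong and let $\alpha$ be the doubling dimension of the graph. Banerjee, Cohen-Addad, Gupta and Li conjectured that the goal can be reached at cost $d(r,g)+2^{O(\alpha)}|\mathcal E|$. We prove this conjecture. The algorithm is deterministic and runs in polynomial time: for $k=0,1,2,4,\dots$ it tours a minimum spanning tree of the set of vertices that, taken as the goal, would make at most $k$ predictions wrong. A short argument bounds its cost by $d(r,g)+52\cdot 2^{3\alpha}|\mathcal E|$, and a finer one by $d(r,g)+346\cdot 2^{\alpha}|\mathcal E|$. On spiders every algorithm, even a randomized one, pays $d(r,g)+(2^\alpha-3)|\mathcal E|$, so the optimal overhead is $\Theta(2^\alpha|\mathcal E|)$.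
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $G=(V,E)$ be a finite connected undirected graph in which every edge has length $1$, and let $d$ be its shortest-path metric; a \emph{geodesic} is a shortest path. An agent starts at a root $r\in V$ and must reach a goal $g\in V$. Every vertex $v$ carries a real number $f(v)$, a \emph{prediction} of $d(v,g)$. In the \emph{planning problem} the agent knows $G$, $r$ and $f$ in advance, but not $g$, and it recognizes $g$ only when it visits it. It visits vertices $r=v_0,v_1,v_2,\dots$ and pays $d(v_{t-1},v_t)$ at step $t$. Its \emph{cost} is the total distance traveled until it first reaches $g$, and its \emph{overhead} is the cost minus $d(r,g)$. The quality of the predictions is measured by the number of wrong ones, that is, by the size of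
\[
\mathcal E=\{v\in V: f(v)\ne d(v,g)\};
\]
a wrong prediction may be wrong by any amount. Until the agent reaches $g$, its information does not depend on $g$. A deterministic algorithm is therefore a fixed sequence of vertices determined by $(G,r,f)$, and a randomized algorithm is a probability distribution over such sequences.

If $\mathcal E=\emptyset$, then $g$ is the only vertex with $f(g)=0$, and the overhead is $0$. For a first nontrivial case let $G$ be a path with $2L+1$ vertices, let $r$ be its midpoint, and put $f(x)=d(x,r)+L$. If the goal is either endpoint, the predictions are wrong exactly on the $L$ vertices other than $r$ on the side of the goal. A deterministic algorithm visits one endpoint first, and if the goal is the other one it pays at least $3L=d(r,g)+2|\mathcal E|$. So an overhead linear in $|\mathcal E|$ cannot be avoided. With many directions in place of two, the agent may have to try them all, so the coefficient of $|\mathcal E|$ must grow with the number of directions that the graph offers. The doubling dimension counts directions at every scale.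

Balls are closed and centered at vertices, $B(v,t)=\{x\in V:d(x,v)\le t\}$. For $t>0$ let $\lambda(t)$ be the least integer such that every ball of radius $\sigma\in(0,t]$ can be covered by at most $\lambda(t)$ balls of radius $\sigma/2$. The function $\lambda(t)$ is nondecreasing and bounded by $|V|$, and $\lambda=\max_t\lambda(t)$ is the \emph{doubling constant} of $G$. The \emph{doubling dimension} $\alpha$ is the smallest $\alpha\ge0$ such that every ball can be covered by at most $2^\alpha$ balls of half its radius; thus $2^\alpha=\lambda$.

The problem was posed by Banerjee, Cohen-Addad, Gupta and Li~\cite{BCGL}. Two results are known for it; neither is used below.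
\begin{enumerate}
\item[(i)] If $G$ is a tree of maximum degree $\Delta$, there is an algorithm with cost at most $d(r,g)+O(\Delta\,|\mathcal E|)$, and any algorithm, even a randomized one, has cost at least $\max(d(r,g),\Omega(\Delta\,|\mathcal E|))$ on some instances.
\item[(ii)] If $G$ has doubling dimension $\alpha$, there is an algorithm with cost at most $d(r,g)+2^{O(\alpha)}\cdot O(|\mathcal E|^2)$.
\end{enumerate}
With no lower bound known to match (ii), the authors of~\cite{BCGL} write: ``we conjecture that a cost of $d(r,g)+2^{O(\alpha)}\cdot|\mathcal E|$ should be achievable.'' In precise form, the conjecture asks for absolute constants $c,C>0$ and an algorithm that, for every $G$, $r$, $g$ and $f$, reaches $g$ with cost at most $d(r,g)+C\cdot2^{c\alpha}|\mathcal E|$.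

\paragraph{The staged search.}
The agent does not know $g$, but for each vertex $v$ it can compute which predictions would be wrong if $v$ were the goal. Put
\[
\operatorname{Err}(v)=\{x\in V:f(x)\ne d(x,v)\},\qquad \varphi(v)=|\operatorname{Err}(v)|,\qquad S_k=\{v\in V:\varphi(v)\le k\}.
\]
Then $\varphi(g)=|\mathcal E|$ and $S_k\subseteq S_{k'}$ for $k\le k'$. We call the vertices of $S_k$ the \emph{candidates} at level $k$. Any vertex $v$ may be the goal, and the overhead allowed for it is proportional to $\varphi(v)$, so candidates of low level should be visited early. The \emph{staged search} has stages $k=0,1,2,4,8,\dots$, in this order. In stage $k$, if $S_k\ne\emptyset$, the agent takes a minimum spanning tree of the metric space $(S_k,d)$ and visits all of $S_k$ in preorder, the order of first visits in a depth-first traversal of the tree. The tree is rooted at the current position if that lies in $S_k$; otherwise the agent first moves to an arbitrary vertex of $S_k$ and roots the tree there. The agent stops on reaching $g$. The staged search is deterministic and uses neither $\alpha$ nor $|\mathcal E|$. It runs in polynomial time, since $S_k=V$ once $k\ge|V|$.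

\begin{theorem}\label{thm:cube}
For every finite connected unweighted graph $G$ of doubling dimension $\alpha$, every root $r$, every goal $g$ and every prediction $f:V\to\mathbb R$, the staged search reaches $g$ with cost at most $d(r,g)+52\cdot2^{3\alpha}|\mathcal E|$.
\end{theorem}

This proves the conjecture, with $c=3$ and $C=52$. The next two theorems determine the best exponent.

\begin{theorem}\label{thm:sharp}
In the setting of Theorem~\ref{thm:cube}, the staged search reaches $g$ with cost at most
\[
d(r,g)+346\cdot\lambda(6|\mathcal E|)\cdot|\mathcal E|\ \le\ d(r,g)+346\cdot2^{\alpha}\cdot|\mathcal E|,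
\]
where the first expression is read as $d(r,g)$ if $|\mathcal E|=0$. Thus the doubling property is needed only for balls of radius at most $6|\mathcal E|$.
\end{theorem}

\begin{theorem}\label{thm:lower}
For all integers $\Delta\ge3$, $L\ge1$, $m\ge1$ there are a graph $G$ with $2^\alpha=\Delta+1$, a root $r$, a prediction $f$, and $\Delta-1$ possible goals $g$, each with $d(r,g)=m+L$ and $|\mathcal E|=L$, such that every algorithm, even a randomized one, has expected cost at least
\[
d(r,g)+(2^\alpha-3)\,|\mathcal E|\ \ge\ d(r,g)+\tfrac14\,2^\alpha|\mathcal E|
\]
for at least one of these goals.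
\end{theorem}

The lower bound is thus available for every integer value $2^\alpha\ge4$, every $|\mathcal E|\ge1$ and every $d(r,g)>|\mathcal E|$. Together, Theorems~\ref{thm:sharp} and~\ref{thm:lower} show that the optimal overhead is $\Theta(2^\alpha|\mathcal E|)$: the exponent $c=1$ suffices, and no $c<1$ does, because $C\cdot2^{c\alpha}<\frac14 2^\alpha$ for large $\Delta$.

Theorem~\ref{thm:sharp} does not contain the upper bound in (i), since trees of bounded degree can have large doubling constant. In the complete binary tree of depth $2h$, the ball of radius $2h$ about the root contains $2^{2h}$ leaves, while the leaves in a ball of radius $h$ lie in one subtree of height at most $h$; so $\lambda\ge2^h$ although $\Delta=3$.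

After the tools of Section~\ref{sec:tools} we prove the lower bound (Section~\ref{sec:spider}), whose instances serve later as test cases. Section~\ref{sec:reduction} reduces both upper bounds to an estimate of the minimum spanning tree of $S_k$, and Sections~\ref{sec:cube} and~\ref{sec:sharp} prove this estimate with the factors $\lambda^3$ and $\lambda$.

\section{Balls and spanning trees}\label{sec:tools}

If $|V|=1$ the cost is $0$, so we assume $|V|\ge2$ throughout. Besides closed balls we use open balls $B^\circ(v,t)=\{x\in V:d(x,v)<t\}$. A ball of either kind contains every geodesic from its center to one of its points, so it spans a connected subgraph.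

Since $d$ takes integer values and $\lfloor t/2\rfloor=\lfloor\lfloor t\rfloor/2\rfloor$, the doubling constant is the least number $\lambda$ such that, for every integer $n\ge0$, every ball of radius $n$ is covered by $\lambda$ balls of radius $\lfloor n/2\rfloor$. (Open balls give the same constant: for $n<t\le n+1$ the open balls of radii $t$ and $t/2$ are the closed balls of radii $n$ and $\lfloor n/2\rfloor$.) For $n=1$ the covering balls are single vertices, so
\begin{equation}\label{eq:degree}
\deg(z)+1=|B(z,1)|\le\lambda(1)\quad\text{for all }z\in V,\qquad\text{and in particular }\lambda(1)\ge2 .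
\end{equation}

For nonempty $X\subseteq V$ let $M(X)$ be the weight of a minimum spanning tree of the metric space $(X,d)$, that is, of the complete graph on $X$ in which the pair $\{x,x'\}$ has weight $d(x,x')$; put $M(\emptyset)=0$. For an integer $\eta\ge0$, the \emph{$\eta$-components} of $X$ are the components of the graph on $X$ that joins two points when their distance is at most $\eta$. Let $\kappa_\eta(X)$ be their number, with $\kappa_\eta(\emptyset)=0$.

\begin{lemma}\label{lem:mst}
Let $X\subseteq V$ be nonempty.
\begin{enumerate}
\item[(a)] Starting from any $x\in X$, visiting $X$ in preorder of a minimum spanning tree of $(X,d)$ rooted at $x$ costs at most $2M(X)$.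
\item[(b)] If a connected subgraph of $G$ with $n$ vertices contains $X$, then $M(X)\le2(n-1)$.
\item[(c)] For every integer $D\ge\operatorname{diam}X$ we have $\sum_{\eta=0}^{D-1}\kappa_\eta(X)=M(X)+D$.
\end{enumerate}
\end{lemma}

\begin{proof}
The depth-first traversal of a rooted tree is a closed walk that uses each edge twice. By the triangle inequality, keeping only some of its visits and moving directly between consecutive ones does not increase its length. For (a), keep the first visit to each vertex. For (b), traverse a spanning tree of the subgraph, which has $n-1$ edges of length $1$, and keep the first visit to each vertex of $X$. This gives a path through all of $X$, hence a spanning tree of $(X,d)$, of weight at most $2(n-1)$.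

For (c), recall that Kruskal's algorithm finds a minimum spanning tree by scanning the pairs in order of nondecreasing weight and accepting a pair exactly when its ends lie in different components of the forest built so far. Once all pairs of weight at most $\eta$ are scanned, each such pair has its ends in one component, so the components of the forest are the $\eta$-components of $X$. Hence exactly $\kappa_\eta(X)-1$ edges of the final tree are longer than $\eta$. An edge of length $\ell\le D$ is longer than $\eta$ for the $\ell$ values $\eta=0,\dots,\ell-1$, so $M(X)=\sum_{\eta=0}^{D-1}(\kappa_\eta(X)-1)$.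
\end{proof}

\section{Spiders and the lower bound}\label{sec:spider}

A \emph{spider} with $\Delta$ arms consists of a center $o$ and $\Delta$ paths, the arms, each of length at least $1$, that start at $o$ and are otherwise disjoint. It offers $\Delta$ directions at one point and at most two anywhere else, and its doubling constant reflects exactly this.

\begin{lemma}\label{lem:spider}
A spider with $\Delta\ge2$ arms, of any lengths, has doubling constant $\lambda=\Delta+1$.
\end{lemma}

\begin{proof}
By~\eqref{eq:degree}, $\lambda\ge\deg(o)+1=\Delta+1$. For the upper bound we cover $B(v,n)$ by balls of radius $h=\lfloor n/2\rfloor$, so $n\le2h+1$. Any set of at most $2h+1$ consecutive vertices of a path lies in the ball of radius $h$ about a middle vertex of the set. Let $v$ lie on the arm $P$ (any arm if $v=o$) and let $a=d(v,o)$.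

\emph{Case $a\ge n$.} The ball lies on $P$ and is a path with at most $2n+1\le4h+3\le3(2h+1)$ vertices, so $3$ balls suffice.

\emph{Case $a<n$ and $a\le h$.} Take $B(o,h)$. On each arm other than $P$, the uncovered vertices have distance to $o$ in $(h,n-a]$, so there are at most $n-h\le h+1\le2h+1$ of them. On $P$ they have distance to $o$ in $(h,a+n]$, so there are at most $a+n-h\le n\le2h+1$. One more ball per arm suffices, $\Delta+1$ balls in all.

\emph{Case $h<a<n$.} Now $n-a\le n-h-1\le h$, so $B(o,h)$ covers the part of the ball on all arms other than $P$. On $P$ at most $a+n-h\le 2h+(2h+1)-h=3h+1\le2(2h+1)$ consecutive vertices remain, so $3$ balls suffice in all.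

Since $3\le\Delta+1$, we get $\lambda\le\Delta+1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $G$ be the spider with one arm of length $m$, ending at $r$, and $\Delta-1$ arms of length $L$, ending at $\ell_1,\dots,\ell_{\Delta-1}$. By Lemma~\ref{lem:spider}, $2^\alpha=\Delta+1$. Put $f(x)=d(x,o)+L$, and let the goal be $\ell_i$, so that $d(r,g)=m+L$. If $x=o$ or $x$ is not on the arm of $\ell_i$, the geodesic from $x$ to $\ell_i$ passes through $o$ and $d(x,\ell_i)=f(x)$. The other $L$ vertices have $d(x,\ell_i)=L-d(x,o)<f(x)$. So $|\mathcal E|=L$.

A deterministic algorithm is one sequence of vertices for all these goals. It reaches its first leaf $\ell_i$ at cost at least $m+L$, and any two of these leaves are at distance $2L$, so it reaches its $j$-th distinct leaf at cost at least $m+(2j-1)L$; a leaf that is never visited has infinite cost. The average cost over the $\Delta-1$ goals is therefore at least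
\[
m+\frac{L}{\Delta-1}\sum_{j=1}^{\Delta-1}(2j-1)=m+(\Delta-1)L=d(r,g)+(\Delta-2)L .
\]
For a randomized algorithm, taking expectations shows that the average over $i$ of the expected cost for the goal $\ell_i$ obeys the same bound, and hence so does the expected cost for some fixed $i$. Finally $\Delta-2=2^\alpha-3$, and $\Delta-2\ge\frac14(\Delta+1)$ is equivalent to $\Delta\ge3$.
\end{proof}

\section{Reduction to spanning trees of the candidate sets}\label{sec:reduction}

A vertex $x$ has one prediction, so it can be correct for two candidates only if it is equidistant from them. Two candidates of level $k$ therefore leave at most $2k$ vertices that are not equidistant from them. This bounds both their distance and the volume around them.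

\begin{lemma}\label{lem:close}
If $u,v\in S_k$, then $d(u,v)\le2k$ and $|B^\circ(u,d(u,v)/2)|\le2k$. In particular $|S_0|\le1$.
\end{lemma}

\begin{proof}
A vertex $x$ with $d(x,u)\ne d(x,v)$ lies in $\operatorname{Err}(u)\cup\operatorname{Err}(v)$, so there are at most $2k$ such vertices. Let $D=d(u,v)$. The vertex at position $j$ on a geodesic from $u$ to $v$ has distances $j$ and $D-j$ to $u$ and $v$, which differ unless $j=D/2$. So at least $D$ of its $D+1$ vertices are not equidistant, and $D\le2k$. If $d(x,u)<D/2$, then $d(x,v)\ge D-d(x,u)>D/2>d(x,u)$, which gives the second claim.
\end{proof}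

The bound $D\le 2k$ uses that edges have length $1$: a long geodesic has many vertices. With edge lengths the conjectured bound fails. Join $r$ to $u$ and to $v$ by edges of length $W$ and put $f(r)=W$, $f(u)=f(v)=2W$. This space has three points, so $\lambda\le3$; both $u$ and $v$ have $\varphi=1$; and a deterministic algorithm has overhead at least $2W$ for one of them.

\begin{lemma}\label{lem:reduction}
Let $k^*=|\mathcal E|$. If $k^*=0$, the cost of the staged search is $d(r,g)$. If $k^*\ge1$ and $M(S_k)\le Ak$ for all integers $1\le k\le2k^*$, then its cost is at most $d(r,g)+(4+8A)k^*$.
\end{lemma}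

\begin{proof}
If $k^*=0$, then $S_0=\{g\}$ by Lemma~\ref{lem:close}, and the agent goes straight to $g$. Let $k^*\ge1$, and let $K$ be the first value in $1,2,4,\dots$ with $K\ge k^*$, so $K<2k^*$. Since $g\in S_K$, the agent reaches $g$ no later than in stage $K$. Let $v$ be the root of the tree in the first stage with $S_k\neq\emptyset$. Then $v\in S_K$, so the move to $v$ costs $d(r,v)\le d(r,g)+2K$ by Lemma~\ref{lem:close}. From then on each stage ends at a vertex of its candidate set, which is contained in the next one, so no move is made between stages. Stage $0$ needs no tour, as $|S_0|\le 1$, and by Lemma~\ref{lem:mst}(a) the other tours cost at most $2A(1+2+4+\dots+K)\le4AK$. The total is at most $d(r,g)+(2+4A)K\le d(r,g)+(4+8A)k^*$.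
\end{proof}

\begin{remark}\label{rem:lossless}
The reduction loses only a constant factor. Suppose that, for given $(G,r,f)$, a deterministic algorithm has overhead at most $A\varphi(v)$ for every goal $v$. Let $u$ and $v$ be the first and the last vertex of $S_k$ that it reaches. It reaches $u$ at cost at least $d(r,u)$ and $v$ at cost at most $d(r,v)+Ak\le d(r,u)+2k+Ak$, and between these times it has passed through all of $S_k$. Hence $M(S_k)\le(A+2)k$.
\end{remark}

\section{Three halvings: the bound with $\lambda^3$}\label{sec:cube}

We must show that $M(S_k)$ is linear in $k$. Two examples show how the two halves of Lemma~\ref{lem:close} cooperate.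

\begin{example}\label{ex:grid}
If $G$ is a path, the diameter bound places $S_k$ in a segment of length $2k$, and $M(S_k)\le2k$. Now let $G$ be the $n\times n$ grid. Its doubling constant is at most $64$: a ball of radius at most $2h+1$ lies in a box with at most $4h+3$ vertices per side, which splits into at most $8^2$ boxes with at most $\lfloor h/2\rfloor+1$ vertices per side, each of diameter at most $h$. Here the diameter bound alone is too weak, since a ball of radius $2k$ can have about $8k^2$ vertices. Let $u,v\in S_k$ realize $D=\operatorname{diam}S_k\le2(n-1)$. From $u$ there is room for $(n-1)/2\ge D/4$ steps in one horizontal and one vertical direction, so $B^\circ(u,D/2)$ contains a square with $\lceil D/4\rceil^2$ vertices. The volume bound gives $D^2\le32k$. Hence $S_k$ lies in $B(u,D)$, which has at most $2D^2+2D+1=O(k)$ vertices, and $M(S_k)=O(k)$ by Lemma~\ref{lem:mst}(b).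
\end{example}

In both examples, at the scale of $S_k$ itself the balls about candidates have $O(k)$ vertices. In a general graph the volume bound controls only about half of this scale, and a ball may have far more vertices than the concentric ball of half its radius, because the doubling property bounds the number of covering balls and not their volumes. The remedy is to cover $S_k$ by small balls and to recenter each of them at a candidate, where the volume bound applies. The right scale is the radius $R$ of $S_k$ measured from its own points, because every candidate has another one at distance at least $R$.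

\begin{proposition}\label{prop:cube}
For every integer $k\ge1$, $M(S_k)\le6\lambda^3k$.
\end{proposition}

\begin{proof}
Let $S=S_k$; we may assume $|S|\ge2$. Let $R=\min_{u\in S}\max_{v\in S}d(u,v)\ge1$, attained at $u$. For every $p\in S$ some $v\in S$ has $d(p,v)\ge R$, so Lemma~\ref{lem:close} gives $|B^\circ(p,R/2)|\le2k$. On the other hand $S\subseteq B(u,R)$. Cover this ball by $\lambda$ balls of radius $R/2$, each of these by $\lambda$ balls of radius $R/4$, and each of those by $\lambda$ balls of radius $R/8$. Let $\beta_1,\dots,\beta_n$ with $n\le\lambda^3$ be the balls of radius $R/8$ that meet $S$, and pick $p_i\in S\cap\beta_i$. Then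
\[
S\cap\beta_i\subseteq B(p_i,R/4)\subseteq B^\circ(p_i,R/2).
\]
The ball $B(p_i,R/4)$ is connected and has at most $2k$ vertices, so $M(S\cap\beta_i)\le4k$ by Lemma~\ref{lem:mst}(b). Minimum spanning trees of the sets $S\cap\beta_i$, together with the pairs $\{p_1,p_i\}$, each of weight at most $2k$ by Lemma~\ref{lem:close}, form a connected graph on $S$. Hence $M(S)\le\lambda^3(4k+2k)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cube}]
Apply Lemma~\ref{lem:reduction} with $A=6\lambda^3$, and use $4+48\lambda^3\le52\lambda^3=52\cdot2^{3\alpha}$.
\end{proof}

\section{One halving: the bound with $\lambda$}\label{sec:sharp}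

\begin{proposition}\label{prop:sharp}
For every integer $k\ge1$, $M(S_k)\le43\,\Lambda k$, where $\Lambda=\lambda(3k)$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:sharp} from Proposition~\ref{prop:sharp}]
The case $k^*=|\mathcal E|=0$ is in Lemma~\ref{lem:reduction}. For $1\le k\le2k^*$ we have $\lambda(3k)\le\lambda(6k^*)$, so Lemma~\ref{lem:reduction} applies with $A=43\lambda(6k^*)$. Since $\lambda(6k^*)\ge2$ by~\eqref{eq:degree}, we have $4+344\lambda(6k^*)\le346\lambda(6k^*)$.
\end{proof}

The three halvings of Section~\ref{sec:cube} have three causes. The set $S_k$ lies in a ball of radius $R$, while the volume bound reaches only to $R/2$; recentering doubles the radius; and the volume bound holds for open balls, while the covering balls are closed. Only one halving can be afforded now. Suppose we had a radius $\rho$ such that $S_k$ lies in a closed ball of radius $\rho$ and all open balls $B^\circ(s,\rho)$ with $s\in S_k$ have $O(k)$ vertices. A covering ball $B(w,\rho/2)$ that contains a candidate $s$ has $B^\circ(w,\rho/2)\subseteq B^\circ(s,\rho)$, so after one halving the interiors of the relevant balls are small. Two tasks remain: to find such a radius and center,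 which we do for a subset of $S_k$ that carries half of the weight, and to count the candidates themselves, which may lie on the boundaries of the covering balls. For both we use $f$ directly and not only through Lemma~\ref{lem:close}.

Fix $k\ge1$ and write $S=S_k$ and $\Lambda=\lambda(3k)\ge2$. We may assume $|S|\ge2$. If $|V|<3k$, Lemma~\ref{lem:mst}(b) gives $M(S)\le6k\le3\Lambda k$, so we also assume $|V|\ge3k$. We write $\{f<\rho\}$ for $\{x\in V:f(x)<\rho\}$, and so on.

\subsection{The threshold radius}

A candidate $s$ agrees with $f$ outside $k$ vertices, so up to $k$ vertices the ball about $s$ of a given radius is the sublevel set of $f$ at that height, which does not depend on $s$. We choose the height at which the sublevel set first has $2k$ vertices. Let $\rho$ be the smallest value of $f$ such that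
\[
Y=\{f\le\rho\}\quad\text{has}\quad|Y|\ge2k ,
\]
and for $y\in Y$ let $S(y)=\{s\in S:d(y,s)=f(y)\}$ be the set of candidates for which $y$ is correct. Then $S(y)\subseteq B(y,\rho)$.

\begin{example}\label{ex:spider}
Take the spider with $\Delta\ge3$ arms, all of length $L$, with $f(x)=d(x,o)+L$ and $k=L$. As in Section~\ref{sec:spider}, each leaf has $\varphi=L$. If $d(v,o)=a<L$, then $o$ and all vertices $x$ off the arm of $v$ have $d(x,v)=d(x,o)+a\ne f(x)$, so $\varphi(v)\ge(\Delta-1)L+1>L$. Thus $S$ is the set of leaves and $M(S)=2(\Delta-1)L=2(\lambda-2)k$, so Proposition~\ref{prop:sharp} is sharp up to the constant. Since $|\{f\le L+j\}|=1+\Delta j$ for $0\le j\le L$, we get $\rho=L+j$ and $Y=B(o,j)$ with $j=\lceil(2L-1)/\Delta\rceil$. So $f$ locates the center around which the candidates are arranged: $S(o)=S$, and for $y\in Y\setminus\{o\}$ the set $S(y)$ misses only the leaf on the arm of $y$. If $L\ge2$, then $j\le L-1$ and $\rho<2L$, so each ball of radius $\rho/2$ contains at most one leaf, and a single halving of $B(o,\rho)$ separates all candidates.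
\end{example}

\begin{lemma}\label{lem:threshold}
We have $|\{f<\rho\}|\le2k-1$, $\ |B^\circ(s,\rho)|\le3k-1$ for all $s\in S$, and $0\le\rho\le3k-1$.
\end{lemma}

\begin{proof}
The set $\{f<\rho\}$ is empty or is the sublevel set at the next smaller value of $f$, so the first claim follows from the minimality of $\rho$. Fix $s\in S$. If $d(x,s)<\rho$, then $x\in\operatorname{Err}(s)$ or $f(x)=d(x,s)<\rho$, so $|B^\circ(s,\rho)|\le k+(2k-1)$. Since $|Y|>k$, some $y\in Y$ is not in $\operatorname{Err}(s)$, and $0\le d(y,s)=f(y)\le\rho$. Since $|V|\ge3k$, some vertex is at distance at least $\rho$ from $s$. A geodesic from $s$ to it has $\lceil\rho\rceil$ vertices in $B^\circ(s,\rho)$, at distances $0,\dots,\lceil\rho\rceil-1$. Hence $\rho\le\lceil\rho\rceil\le3k-1$.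
\end{proof}

\subsection{A center that sees half of the weight}

Nothing forces a single $y\in Y$ to be correct for all candidates. But each $s\in S$ lies in $S(y)$ for all $y\in Y\setminus\operatorname{Err}(s)$, that is, for at least $|Y|-k\ge|Y|/2$ of the $y\in Y$; this is why $Y$ was given $2k$ vertices. Averaging cardinalities would yield a set $S(y)$ with half of the points of $S$, but these could form one tight cluster and miss the isolated points that make $M(S)$ large. Lemma~\ref{lem:mst}(c) writes $M$ as a sum of component counts over all scales, and component counts can be averaged.

\begin{lemma}\label{lem:average}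
There is $y_0\in Y$ such that $T=S(y_0)$ is nonempty and $M(S)\le2M(T)+2k$.
\end{lemma}

\begin{proof}
Let $D=\operatorname{diam}S$, so $1\le D\le2k$ by Lemma~\ref{lem:close}. Fix $\eta$ and choose one representative in each $\eta$-component of $S$. For $X\subseteq S$, a chain of steps of length at most $\eta$ inside $X$ is also a chain inside $S$, so distinct representatives in $X$ lie in distinct $\eta$-components of $X$. Thus $\kappa_\eta(S(y))$ is at least the number of representatives in $S(y)$. Each representative lies in $S(y)$ for at least half of the $y\in Y$, so the average of $\kappa_\eta(S(y))$ over $y\in Y$ is at least $\frac12\kappa_\eta(S)$. Sum over $0\le\eta<D$ and let $y_0$ attain at least the average of the sum. With $T=S(y_0)$ and Lemma~\ref{lem:mst}(c),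
\[
\sum_{\eta=0}^{D-1}\kappa_\eta(T)\ \ge\ \frac12\sum_{\eta=0}^{D-1}\kappa_\eta(S)=\frac12\,\bigl(M(S)+D\bigr)>0 .
\]
So $T\ne\emptyset$, and since $\operatorname{diam}T\le D$, the left side equals $M(T)+D$. Hence $M(S)\le2M(T)+D$.
\end{proof}

If $\rho=0$, then $T\subseteq B(y_0,0)$ is a single vertex, $M(S)\le2k$, and Proposition~\ref{prop:sharp} holds. From now on let $\rho>0$.

\subsection{Connecting the points of $T$}

Since $0<\rho\le3k$, the ball $B(y_0,\rho)\supseteq T$ is covered by at most $\Lambda$ balls of radius $\rho/2$. Assign each point of $T$ to one ball containing it and discard the balls that receive no point. Let $B(w_i,\rho/2)$, $1\le i\le n\le\Lambda$, be the remaining balls and $T_i\neq\emptyset$ the set assigned to the $i$-th. We connect $T$ through the centers $w_i$ and count vertices.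

\begin{lemma}\label{lem:connect}
$M(T)\le11\Lambda k+4k+2|T|$.
\end{lemma}

\begin{proof}
Let $H_i=B^\circ(w_i,\rho/2)$, which contains $w_i$, and fix $s\in T_i$. If $x\in H_i$ and $f(x)\ge\rho$, then $d(x,s)\le d(x,w_i)+d(w_i,s)<\rho\le f(x)$, so $x\in\operatorname{Err}(s)$. Hence $|H_i\cap\{f\ge\rho\}|\le k$. The vertices with $f<\rho$ need to be counted only once for all $i$, so by Lemma~\ref{lem:threshold}
\[
\Big|\bigcup_iH_i\Big|\le\Lambda k+2k .
\]
Let $\Gamma$ be the union of one geodesic from $w_i$ to each $s\in T_i$, for all $i$, and one geodesic from $y_0$ to each $w_i$. It is a connected subgraph containing $T$. On a geodesic from $w_i$ to $s\in T_i$, every vertex other than $s$ is at distance at most $\rho/2-1$ from $w_i$ and lies in $H_i$. The geodesic from $y_0$ to $w_i$ has $d(y_0,w_i)$ vertices other than $w_i$, and for $s\in T_i$ we have $d(y_0,w_i)\le d(y_0,s)+d(s,w_i)\le\frac32\rho\le\frac92k$. So $\Gamma$ has at most $\Lambda k+2k+|T|+\frac92\Lambda k$ vertices, and Lemma~\ref{lem:mst}(b) gives the claim.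
\end{proof}

\subsection{Counting the points of $T$}

It remains to bound $|T|$. Two points $s,s'$ of one set $T_i$ satisfy $d(s,s')\le\rho$, which forces $s'\in\operatorname{Err}(s)$ when $f(s')>\rho$, but not when $f(s')=\rho$. The case $L=1$ of Example~\ref{ex:spider} shows that the difficulty is real. There $G$ is a star with $\Delta$ leaves, $k=1$, $f(o)=1$, $f=2$ on the leaves, and $\rho=2$. With $y_0=o$, the set $T$ consists of all leaves, and the single ball $B(o,1)$ covers $B(o,\rho)$. One covering ball thus holds $\Delta=\lambda-1$ candidates, far more than $k$. A bound of order $\Lambda k$ per covering ball would give only $\Lambda^2k$ in total, so the candidates at level $\rho$ must be counted all at once.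

These candidates form a nearly equidistant set $Q$: each is at distance exactly $\rho$ from all but $k$ of the others. We count such pairs $(s,s')$ through the vertex $z$ that follows $s$ on a geodesic to $s'$. The degree bound limits the choices of $s$ for given $z$. The choices of $s'$ form the set $Q_z$ of points of $Q$ at distance $\rho-1$ from $z$. The single number $f(z)$ is wrong either for all of $Q_z$ or for all of $Q\setminus Q_z$, so as long as $Q_z$ is the smaller part, $z$ accounts for at least $|Q_z|$ errors. In the star, $Q_o$ is all of $Q$ and $o$ makes no error; doubling at radius $\rho-1$ shows that this can happen only when $|Q|$ is already of order $\Lambda k$.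

\begin{lemma}\label{lem:level}
The set $Q=S\cap\{f=\rho\}$ has at most $2\Lambda k$ elements.
\end{lemma}

\begin{proof}
Let $N=|Q|$ and suppose $N>2\Lambda k$. For $s,s'\in Q$,
\begin{equation}\label{eq:equi}
s'\in\operatorname{Err}(s)\quad\text{if and only if}\quad d(s,s')\ne\rho .
\end{equation}
So for each $s\in Q$ at least $N-k>0$ points $s'\in Q$ have $d(s,s')=\rho$. In particular $\rho$ is a positive integer. For $z\in V$ let $Q_z=\{s'\in Q:d(z,s')=\rho-1\}$, and let $b_z$ be the number of neighbors of $z$ in $Q$; by~\eqref{eq:degree}, $b_z\le\Lambda-1$.

\emph{(a) $|Q_z|\le\Lambda k$ for all $z$.} If $\rho=1$, then $Q_z\subseteq\{z\}$. If $\rho\ge2$, cover $B(z,\rho-1)\supseteq Q_z$ by at most $\Lambda$ balls of radius $(\rho-1)/2$. The points of $Q$ in one such ball are at distance at most $\rho-1$ from each other. If $s$ is one of them, then by~\eqref{eq:equi} all of them, including $s$, lie in $\operatorname{Err}(s)$. So each ball contains at most $k$ points of $Q$.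

\emph{(b) $\sum_{z}|Q_z|\le kN$.} Fix $z$ and let $e_z=|\{s\in Q:z\in\operatorname{Err}(s)\}|$. If $f(z)\ne\rho-1$, then $z\in\operatorname{Err}(s)$ for all $s\in Q_z$, so $e_z\ge|Q_z|$. If $f(z)=\rho-1$, then $z\in\operatorname{Err}(s)$ exactly for $s\in Q\setminus Q_z$, and by (a), $e_z=N-|Q_z|\ge N-\Lambda k>\Lambda k\ge|Q_z|$. Therefore $\sum_z|Q_z|\le\sum_ze_z=\sum_{s\in Q}\varphi(s)\le kN$.

\emph{(c) Counting pairs.} There are at least $N(N-k)$ ordered pairs $(s,s')\in Q^2$ with $d(s,s')=\rho$. For each of them, the second vertex $z$ of a geodesic from $s$ to $s'$ is a neighbor of $s$ with $s'\in Q_z$, and a given $z$ arises from at most $b_z|Q_z|$ pairs. By (b),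
\[
N(N-k)\le\sum_zb_z|Q_z|\le(\Lambda-1)\,kN .
\]
So $N\le\Lambda k$, a contradiction.
\end{proof}

\begin{proof}[End of the proof of Proposition~\ref{prop:sharp}]
Split $T$ according to the value of $f$. By Lemma~\ref{lem:threshold}, $|T\cap\{f<\rho\}|\le2k$. For each $i$ fix $s\in T_i$; every $s'\in T_i$ with $f(s')>\rho$ has $d(s,s')\le\rho<f(s')$ and lies in $\operatorname{Err}(s)$. Hence $|T_i\cap\{f>\rho\}|\le k$ and $|T\cap\{f>\rho\}|\le\Lambda k$. By Lemma~\ref{lem:level}, $|T\cap\{f=\rho\}|\le2\Lambda k$. Altogether $|T|\le3\Lambda k+2k$. Using $\Lambda\ge2$, Lemma~\ref{lem:connect} gives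
\[
M(T)\le11\Lambda k+4k+6\Lambda k+4k=17\Lambda k+8k\le21\Lambda k ,
\]
and Lemma~\ref{lem:average} gives $M(S)\le42\Lambda k+2k\le43\Lambda k$.
\end{proof}

The doubling property entered three times: at radius $\rho$ to cover $T$, and at radii $\rho-1$ and $1$ in Lemma~\ref{lem:level}. All three radii are at most $3k$ by Lemma~\ref{lem:threshold}, which is why $\lambda(3k)$ suffices. The product of two factors $\Lambda$ is avoided because the use at radius $\rho-1$ only decides which part of $Q$ is the smaller one, and does not enter the final inequality in (c).

\begin{thebibliography}{1}

\bibitem{BCGL}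
Siddhartha Banerjee, Vincent Cohen-Addad, Anupam Gupta, Zhouzi Li,
\emph{Graph Searching with Predictions},
arXiv:2212.14220 (2022).

\end{thebibliography}
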